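# Equations in free groups: visibly pushdown versus deterministic context-free constraints

## 1. Linear equations over $\mathbb Z$ with context-free constraints

We begin with definitions that make sense in every rank, and use them at once in rank one, where everything is easy.

Let $G$ be a group, $\Sigma$ a finite set and $\pi\colon\Sigma^*\to G$ a surjective monoid homomorphism. For $G=F(X)$, the free group on $X=\{x_1,\dots,x_n\}$, we always take $\Sigma=X\cup X^{-1}$ and $\pi$ the natural projection.

**Definition (full-preimage classes).** For a class $\mathcal C$ of formal languages, $\mathcal C^\forall$ is the class of all $S\subseteq G$ whose full preimage $\pi^{-1}(S)\subseteq\Sigma^*$ belongs to $\mathcal C$. The word "full" matters: every word that spells an element of $S$ must be accepted, reduced or not, and no other word.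

**Definition (GpEqn).** Let $\mathcal V$ be a finite set of variables. An equation in $F(X)$ is $U=V$ with $U,V$ words over $\Sigma\cup\mathcal V\cup\mathcal V^{-1}$. A solution is an assignment $\sigma\colon\mathcal V\to F(X)$ with $\sigma(U)=\sigma(V)$ in $F(X)$. The problem **GpEqn** with $\mathcal C^\forall$ constraints takes as input an equation and, for each $Y\in\mathcal V$, a set $S_Y\in\mathcal C^\forall$, given by an automaton of the type belonging to $\mathcal C$ that accepts $\pi^{-1}(S_Y)$. It asks whether there is a solution $\sigma$ with $\sigma(Y)\in S_Y$ for all $Y$.

Write $\mathbf{REG}$ and $\mathbf{CF}$ for the regular and the context-free languages; their automata are finite automata and pushdown automata.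

Now let $n=1$, so $F(X)=\mathbb Z$ with generator $x$, and $\pi(w)=|w|_x-|w|_{x^{-1}}$, where $|w|_s$ counts the occurrences of $s$ in $w$. Examples:

- The set of even integers is in $\mathbf{REG}^\forall$: a finite automaton tracks parity.
- The set $\{0\}$ is in $\mathbf{CF}^\forall$ but not in $\mathbf{REG}^\forall$. Its preimage, the words with as many $x$ as $x^{-1}$, is recognized with a counter. The prefixes $x^k$, $k\ge0$, are pairwise inequivalent, because $x^k(x^{-1})^k$ is accepted and $x^l(x^{-1})^k$ is not for $l\ne k$.

Recall that a subset of $\mathbb Z^d$ is *semilinear* if it is a finite union of sets $\{c+n_1p_1+\dots+n_lp_l:\ n_i\in\mathbb N\}$ with $c,p_i\in\mathbb Z^d$. **Parikh's theorem** says that for a context-free language $L$ over $s_1,\dots,s_d$, the set of vectors $(|w|_{s_1},\dots,|w|_{s_d})$, $w\in L$, is semilinear, and a description of it can be computed from a pushdown automaton for $L$.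

**Proposition 1.** For $n=1$, **GpEqn** is decidable even with $\mathbf{CF}^\forall$ constraints.

*Proof.* Let $S$ be given by a pushdown automaton for $\pi^{-1}(S)$. By Parikh's theorem the set of pairs $(|w|_x,|w|_{x^{-1}})$, $w\in\pi^{-1}(S)$, is effectively semilinear. Its image under the linear map $(p,q)\mapsto p-q$ is again effectively semilinear (apply the map to each $c$ and each $p_i$). Since $\pi$ is onto, this image is exactly $S$. So each constraint $\sigma(Y)\in S_Y$ is an existential formula of Presburger arithmetic. Because $\mathbb Z$ is commutative, the equation $U=V$ says $\sum_Y\alpha_Y\,\sigma(Y)=\beta$, where $\alpha_Y$ is the exponent sum of $Y$ in $U$ minus that in $V$, and $\beta$ collects the constants. The instance is one sentence of existential Presburger arithmetic, which is decidable. $\square$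

The proof also shows how little can be expressed here. For instance $\{k^2:k\in\mathbb Z\}$ is not in $\mathbf{CF}^\forall$: an infinite semilinear subset of $\mathbb Z$ contains a progression $\{c+np:n\in\mathbb N\}$ with $p\neq0$, whereas two distinct squares that both exceed $p^2$ differ by more than $|p|$.

What changes in rank $n\ge2$? Both collapses used commutativity. With $a=x_1$, $b=x_2$, the equation $Ya=aY$ is empty after abelianization, but in $F(X)$ it says that $Y$ is a power of $a$. And the letter counts of a word no longer determine its element: $aba^{-1}b^{-1}$ and $aa^{-1}bb^{-1}$ have the same counts. In rank at least two the answer will depend on the class $\mathcal C$.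

## 2. Two kinds of pushdown constraint in rank $n\ge2$

Let $n\ge2$ from here on, unless rank one is mentioned. Write $F=F(X)$, $a=x_1$, $b=x_2$, and let $\tau_x\colon F\to\mathbb Z$ be the exponent sum in the generator $x$.

**Definition (VPA).** A *visibly pushdown automaton* over $\Sigma$ comes with a partition of $\Sigma$ into call, return and internal letters. It starts in an initial state with empty stack $\bot$ and has no $\varepsilon$-moves. On a call it pushes one symbol; on an internal letter it does not touch the stack; on a return it pops the top symbol, and if the stack is empty it reads $\bot$ and leaves the stack empty. Its next state, and the symbol it pushes if any, depend on the current state, the letter, and, for a return only, the symbol read from the stack. It accepts by final state and may be nondeterministic. (If one prefers that returns on the empty stack block, this is the special case with no return transitions on $\bot$.) $\mathbf{VPL}$ is the class of languages accepted by VPAs, for some partition of $\Sigma$.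

*Example.* $\{a^mb^m:m\ge0\}$ is in $\mathbf{VPL}$. Let $a$ be a call, $b$ a return, and every other letter internal with no transitions. From the initial accepting state $q_0$, the letter $a$ pushes $1'$ and leads to $q_1$; in $q_1$ it pushes $1$. In $q_1$ and in $q_2$, the letter $b$ leads to $q_2$ if it pops $1$, and to the accepting state $q_3$ if it pops $1'$. There are no other transitions. The decisive feature is that the letter alone dictates whether the stack grows or shrinks.

**Definition (DCF).** $\mathbf{DCF}$ is the class of languages accepted by deterministic pushdown automata (DPDA): at most one move is possible in each configuration, and a move may depend on the top of the stack. Such an automaton is *real-time* if it has no $\varepsilon$-moves, and a *one-counter* automaton if it has a single stack symbol besides $\bot$ (so the stack is a counter that can be tested for zero).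

*Example.* $\pi^{-1}(\ker\tau_a)$ consists of the words with as many $a$ as $a^{-1}$. The following real-time DPDA $\mathcal A_a$, with stack symbols $\bot,1$ and states $z$ (initial, the only accepting state), $p$, $m$, accepts it.

- In $z$: on $a$ go to $p$, on $a^{-1}$ go to $m$, stack unchanged.
- In $p$: on $a$ push $1$; on $a^{-1}$ pop if the top is $1$, and go to $z$ if the top is $\bot$.
- In $m$: the same as in $p$ with $a$ and $a^{-1}$ interchanged.
- All other letters change nothing.

Indeed, if $\delta$ is the number of $a$ minus the number of $a^{-1}$ read so far, then by induction the state is $z,p,m$ according to $\delta=0$, $\delta>0$, $\delta<0$; the stack is $\bot$ in $z$ and carries $|\delta|-1$ symbols $1$ in $p$ and $m$. So $\mathcal A_a$ is a real-time deterministic one-counter automaton. Note that $a$ pushes in $p$ and pops in $m$: a VPA is not allowed to do that.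

In **GpEqn**, a $\mathbf{VPL}^\forall$ constraint is given by a VPA with its partition, a $\mathbf{DCF}^\forall$ constraint by a DPDA. Two facts are known. First, equations in free groups with rational constraints, i.e. sets $\pi(R)$ with $R$ regular, are decidable; in particular so is **GpEqn** with $\mathbf{REG}^\forall$ constraints, since $S=\pi(\pi^{-1}(S))$. Second, let $\mathbf{VPL}^{red}$ be the $\mathbf{VPL}$ sets consisting entirely of freely reduced words, viewed as subsets of $F$; then **GpEqn** with $\mathbf{VPL}^{red}$ constraints is undecidable, and hence so is **GpEqn** with $\mathbf{CF}^\forall$ constraints.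

The problem, from Laura Ciobanu and Daniel Turaev, "Visibly Pushdown Languages in Groups", arXiv:2604.22375 (2026), is this. *Suppose **GpEqn** with $\mathbf{VPL}^\forall$ constraints over $F(X)$, $n\ge2$, is decidable. Does it follow that **GpEqn** with $\mathbf{DCF}^\forall$ constraints over $F(X)$ is decidable?*

An implication fails exactly when its hypothesis is true and its conclusion is false. Theorem A proves the hypothesis, Theorem B refutes the conclusion. So the answer is **no**.

**Theorem A.** Let $G$ be a group, $\Sigma$ a finite set, $\pi\colon\Sigma^*\to G$ a surjective monoid homomorphism, and $S\subseteq G$. If $L=\pi^{-1}(S)$ is accepted by a VPA with state set $Q$, for some partition of $\Sigma$, then $H=\{h\in G:hS=S\}$ has index at most $2^{|Q|}$ in $G$. So $L$ is regular, with minimal complete DFA having $[G:H]\le2^{|Q|}$ states, and this DFA is computable from the VPA. Hence $\mathbf{VPL}^\forall=\mathbf{REG}^\forall$, and **GpEqn** with $\mathbf{VPL}^\forall$ constraints over $F(X)$ is decidable.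

**Theorem B.** For $n\ge2$, **GpEqn** with $\mathbf{DCF}^\forall$ constraints over $F(X)$ is undecidable. This holds even if every $S_Y$ is one of $F(X)$, $\ker\tau_a$, $\ker\tau_b$.

**Theorem C.** For $n\ge2$ there is a single fixed subgroup $S_0\le F(X)$ with the following properties.

- $\pi^{-1}(S_0)$ is accepted by a real-time deterministic one-counter automaton.
- **GpEqn** with every $S_Y\in\{S_0,F(X)\}$ is undecidable.
- The instances can be taken to be a single family $W(a^e,Y_1,\dots,Y_N)=1$, $e\in\mathbb N$, with $W$, $N$ and the constraints fixed and only $e$ varying.

For $n=1$, **GpEqn** is decidable even with $\mathbf{CF}^\forall$ constraints. So for free groups of finite rank $n\ge1$, **GpEqn** with $\mathbf{DCF}^\forall$ (equivalently $\mathbf{CF}^\forall$) constraints is decidable iff $n=1$, while with $\mathbf{VPL}^\forall$ constraints it is decidable for all $n$.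

## 3. Nerode classes of a full preimage are translates

For $u\in\Sigma^*$ put $u^{-1}L=\{v:uv\in L\}$; the distinct sets $u^{-1}L$ are the *Nerode classes* of $L$. By the Myhill–Nerode theorem, $L$ is regular iff there are finitely many of them, and their number is then the number of states of the minimal complete DFA. If $L=\pi^{-1}(S)$, then $uv\in L$ iff $\pi(u)\pi(v)\in S$, so
$$u^{-1}L=\pi^{-1}\bigl(\pi(u)^{-1}S\bigr).\tag{1}$$
As $\pi$ is onto, different subsets of $G$ have different preimages and every $g\in G$ is some $\pi(u)^{-1}$. So the Nerode classes correspond bijectively to the translates in the orbit $\{gS:g\in G\}$. The stabilizer of $S$ is $H$, hence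
$$\#\{\text{Nerode classes of }L\}=[G:H].\tag{2}$$

This is where fullness enters. For the language $L=\{a^mb^m\}$ of *reduced* words, (1) is false: $\pi(aa^{-1})=1$, but $(aa^{-1})^{-1}L=\emptyset\ne L$.

**A case by hand.** Take $G=\mathbb Z$, $S=\{0\}$. Is there a VPA for $\pi^{-1}(S)$? The natural attempt is to let $x$ be a call and $x^{-1}$ a return. This loses track on the prefix $(x^{-1})^k$: the stack stays empty, so the only memory left is the set of states in which a run can end. By pigeonhole two exponents $k<l$ give the same set, so $(x^{-1})^kx^k$ and $(x^{-1})^lx^k$ are both accepted or both rejected, and only the first should be accepted. Any other partition fails too. If some letter $\rho$ is a return, the same argument applies to the prefixes $\rho^k$. If no letter is a return, the stack is never read, so the language is regular, and we saw in Section 1 that it is not.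

**Where the count stops in general.** A prefix $u$ after which the stack must be empty has at most $2^{|Q|}$ possible effects. A prefix after which the stack has height $k>0$ is different: its Nerode class depends on pairs (state, stack content), and nothing bounds the number of these as $k$ grows. For a general language this is fatal, as $\{a^mb^m\}$ shows: it is visibly pushdown and not regular. So a bound on $u^{-1}L$ for *all* $u$ cannot come from the automaton alone. By (1), however, each class is a translate, and translates can be multiplied. The "empty-stack" prefixes form a submonoid whose image generates the *group* $G$, and a finite set of translates that is preserved by a submonoid is preserved by the group it generates. That is the proof.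

## 4. Theorem A: a finite set of translates that all of $G$ permutes

Put $\mu=2^{|Q|}$.

**Step 1: no return letters.** *This disposes of the case where the stack is useless.* Without return letters the VPA never inspects its stack. Deleting the stack gives a nondeterministic finite automaton with state set $Q$ accepting $L$. The subset construction gives a DFA with at most $\mu$ states, so there are at most $\mu$ Nerode classes, and $[G:H]\le\mu$ by (2).

From now until Step 5, assume that there is a return letter, and fix one, $r$.

**Step 2: words that leave the stack empty.** *Here we define the prefixes we can control.* Put $ht(\varepsilon)=0$ and, for a call $c$, a return $r'$ and an internal letter $i$,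
$$ht(wc)=ht(w)+1,\qquad ht(wr')=\max(ht(w)-1,0),\qquad ht(wi)=ht(w).$$
Every run on $w$ from the empty stack ends with stack height $ht(w)$; this does not depend on the run. Let $M=\{w:ht(w)=0\}$. If $u\in M$, then computing $ht(uv)$ means starting from $0$ after $u$ and applying the updates for $v$, so $ht(uv)=ht(v)$ for every $v$. In particular $M$ is a submonoid of $\Sigma^*$. It contains $\varepsilon$, all return letters, all internal letters, and $cr$ for every call $c$.

**Step 3: few translates come from $M$.** *This is the pigeonhole from the hand case.* For $u\in M$ let $Q(u)\subseteq Q$ be the set of states in which runs on $u$ can end. All these runs end with empty stack, so $uv\in L$ iff there is an accepting run on $v$ from $(q,\bot)$ for some $q\in Q(u)$. Hence $u^{-1}L$ depends only on $Q(u)$. Let $T=\pi(M)$, a submonoid of $G$. By (1) the family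
$$P=\{t^{-1}S:t\in T\}$$
has at most $2^{|Q|}=\mu$ members. It contains $S$, since $\varepsilon\in M$.

**Step 4: from the monoid $T$ to the group $G$.** *We show that $P$ is already the whole orbit of $S$.* Fix $t\in T$. The map $A\mapsto t^{-1}A$ sends $P$ into $P$: if $A=g^{-1}S$ with $g\in T$, then $t^{-1}g^{-1}S=(gt)^{-1}S$ and $gt\in T$. The map is injective and $P$ is finite, so it is a bijection of $P$. Its inverse $A\mapsto tA$ therefore also maps $P$ to $P$. So $P$ is invariant under left multiplication by $t$ and $t^{-1}$ for each $t\in T$, hence by the subgroup $K=\langle T\rangle$.

Now $K$ contains $\pi(r')$ for every return $r'$, $\pi(i)$ for every internal letter $i$, and $\pi(c)\pi(r)$ for every call $c$. Since $\pi(r)\in K$, also $\pi(c)\in K$. So $K$ contains the images of all letters, and $K=G$ because $\pi$ is onto. As $S\in P$, the orbit $\{gS:g\in G\}$ lies in $P$, and $[G:H]\le|P|\le\mu$.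

**Step 5: regularity.** *This collects the two cases.* In both cases $L$ has $[G:H]\le\mu$ Nerode classes by (2). By Myhill–Nerode, $L$ is regular and its minimal complete DFA has $[G:H]\le\mu$ states.

**Step 6: computing the DFA.** *Decidability needs an algorithm, not just existence.* Membership of a word in $L$ is decidable, as the VPA has finitely many runs on it. Let $D$ be the (still unknown) minimal DFA, with $k\le\mu$ states. Every state is reached by a word of length at most $k-1\le\mu-1$, namely by a path without repetitions. Distinct states are separated by a word of length at most $\mu$: call two states $j$-equivalent if the same words of length at most $j$ lead from them to acceptance. Two states are $(j+1)$-equivalent iff they are both final or both nonfinal and their successors under each letter are $j$-equivalent. So once $(j+1)$-equivalence equals $j$-equivalence, the relation never changes again. The number of classes is at least $1$, at most $k$, and grows strictly until the relation is stable, so it is stable at $j=k-1$, where it is equality by minimality.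

Consequently, for words $u,u'$ of length at most $\mu$,
$$u^{-1}L=u'^{-1}L\iff\bigl(uv\in L\Leftrightarrow u'v\in L\ \text{ for all } |v|\le\mu\bigr),$$
which is decided by finitely many membership tests. The minimal DFA is built as follows.

- The states are the classes $[u]$ of the words $u$ of length at most $\mu-1$.
- The transitions are $[u]\mapsto[us]$ for $s\in\Sigma$; here $|us|\le\mu$, and we find by the test a word of length at most $\mu-1$ in the same class.
- $[\varepsilon]$ is initial.
- $[u]$ is final iff $u\in L$.

**Step 7: conclusion.** *We pass from languages to equations.* $\mathbf{REG}^\forall\subseteq\mathbf{VPL}^\forall$, because a finite automaton is a VPA with all letters internal. So the two classes coincide. Given an instance of **GpEqn** with $\mathbf{VPL}^\forall$ constraints over $F(X)$, replace each VPA by the computed DFA. Each constraint is converted separately, so different constraints may use different partitions. The result is an equivalent instance with $\mathbf{REG}^\forall$ constraints, which is decidable by the first known fact of Section 2. $\blacksquare$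

**Remark.** For any finitely generated $G$, the conversions in Steps 6 and 7 show that **GpEqn** with $\mathbf{VPL}^\forall$ constraints is decidable iff it is with $\mathbf{REG}^\forall$ constraints.

**Example.** The subset $S=\{a^mb^m:m\ge0\}$ of $F$ is not in $\mathbf{VPL}^\forall$, although its reduced words form a visibly pushdown language. If $[F:H]$ were finite, two powers of $a$ would lie in the same coset of $H$, so $a^k\in H$ for some $k\ge1$. Since $1\in S$, this gives $a^k\in S$, which is false. So the undecidability for $\mathbf{VPL}^{red}$ does not transfer along this set.

## 5. Centralizers in a free group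

For Theorem B we code integers as powers of $a$, and the tool is the structure of centralizers $C_F(g)=\{h:hg=gh\}$. We use three textbook facts: $F$ is torsion-free; the centralizer of every nontrivial element of $F$ is infinite cyclic; and the theorem of Lyndon and Schützenberger (Michigan Math. J. 9 (1962)):

> If $x^ky^l=w^q$ in a free group with $k,l,q\ge2$, then $x,y,w$ lie in a common cyclic subgroup.

Call $x\ne1$ *not a proper power* if $x=s^k$ implies $k=\pm1$. Here are the consequences that we need.

**(3)** *If $u\ne1$, $C=C_F(u)$ and $1\ne g\in C$, then $C_F(g)=C$.* Indeed $C$ is abelian and contains $g$, so $C\subseteq C_F(g)$. And $C_F(g)$ is abelian and contains $u$, so $C_F(g)\subseteq C_F(u)=C$.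

**(4)** *Roots are unique: $x^k=y^k$ with $k\ge1$ implies $x=y$.* If $x^k=1$, then $x=y=1$ as $F$ is torsion-free. Otherwise $x$ and $y$ lie in the infinite cyclic group $C_F(x^k)$, where $k$-th powers are injective.

**(5)** *If $x$ is not a proper power, then $C_F(x)=\langle x\rangle$.* The centralizer is $\langle s\rangle$ for some $s$, and $x=s^k$ forces $k=\pm1$.

**(6)** *If $x$ belongs to a basis of $F$, then $x$ is not a proper power, so $C_F(x)=\langle x\rangle$.* Let $\varphi\colon F\to\mathbb Z$ send $x$ to $1$ and the other basis elements to $0$. If $x=s^k$, then $1=k\,\varphi(s)$, so $k=\pm1$.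

*Example.* For every $t\in\mathbb Z$, $(X\setminus\{b\})\cup\{a^tb\}$ is a basis of $F$, since $b\mapsto a^tb$, with the other generators fixed, defines an automorphism with inverse $b\mapsto a^{-t}b$. So $C_F(a^tb)=\langle a^tb\rangle$. In contrast $C_F(a^t)=\langle a\rangle$ for every $t\ne0$, by (6) and (3).

## 6. Multiplying exponents with two zero tests

**The source of undecidability.** By the Davis–Putnam–Robinson–Matiyasevich theorem, no algorithm decides whether a polynomial with integer coefficients has an integer zero. Introduce a variable for each subterm: $t=1$ gives the constant $1$, $t'+t'=t'$ gives $t'=0$, $t''+t=t'$ gives $t''=-1$, and sums and products give the rest; the variable for the whole polynomial is forced to be $0$ by adding it to itself. So the following is undecidable: given a finite system over variables $t_1,\dots,t_M$ of equations of the forms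
$$t_i=1,\qquad t_i+t_j=t_k,\qquad t_it_j=t_k,$$
does it have a solution in $\mathbb Z$?

**The easy part.** Represent $t_i$ by a variable $A_i$ with $A_ia=aA_i$. By (6), $A_i=a^{t_i}$ for a unique $t_i\in\mathbb Z$. Then $t_i=1$ is $A_i=a$, and $t_i+t_j=t_k$ is $A_iA_j=A_k$. Only multiplication is missing.

**First attempt, and its failure.** To get $a^{t_it_j}$ one wants an element that must be a power of $A_i$, say $Y=A_i^m$, and then to force $m=t_j$. The available equation for "power of $A_i$" is $YA_i=A_iY$. But $A_i=a^{t_i}$, and if $t_i\neq 0$ the centralizer is $\langle a\rangle$, not $\langle a^{t_i}\rangle$: the equation says only that $Y$ is a power of $a$, and $t_i$ has disappeared.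

**The repair.** Ask $Y$ to commute with $A_ib$ instead. By the example in Section 5 this forces $Y=(a^{t_i}b)^m$, and now
$$\tau_a(Y)=m\,t_i,\qquad\tau_b(Y)=m.$$
The product is there as an $a$-exponent sum, and the constraint $YA_k^{-1}\in\ker\tau_a$ says $t_k=mt_i$. It remains to force $m=t_j$. Here is a second obstacle: $m$ is visible as a $b$-exponent sum, while $t_j$ is the $a$-exponent sum of $A_j$, and our zero tests compare $a$ with $a$ or $b$ with $b$. An intermediary $Z$ commuting with $ab$ translates: $Z=(ab)^r$ has $\tau_a(Z)=\tau_b(Z)=r$.

**The multiplication gadget.** For each equation $t_it_j=t_k$ take new variables $Y,Z$ (unconstrained, i.e. with constraint set $F$) and $R_1,R_2,R_3$, with equations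
$$Y(A_ib)=(A_ib)Y,\quad Z(ab)=(ab)Z,\quad R_1=ZA_j^{-1},\quad R_2=YZ^{-1},\quad R_3=YA_k^{-1}\tag{7}$$
and constraints
$$R_1\in\ker\tau_a,\qquad R_2\in\ker\tau_b,\qquad R_3\in\ker\tau_a.\tag{8}$$

**Lemma 2.** Let $A_i=a^{t_i}$, $A_j=a^{t_j}$, $A_k=a^{t_k}$. Then (7) and (8) can be satisfied by a choice of $Y,Z,R_1,R_2,R_3$ iff $t_k=t_it_j$.

*Proof.* The first two equations say exactly that $Y=(a^{t_i}b)^m$ and $Z=(ab)^r$ for some $m,r\in\mathbb Z$; the other three define $R_1,R_2,R_3$. Then
$$\tau_a(R_1)=r-t_j,\qquad\tau_b(R_2)=m-r,\qquad\tau_a(R_3)=m\,t_i-t_k.$$
So (8) holds iff $r=t_j$, $m=t_j$ and $t_k=t_it_j$. Thus satisfiability implies $t_k=t_it_j$. Conversely, if $t_k=t_it_j$, take $Y=(a^{t_i}b)^{t_j}$, $Z=(ab)^{t_j}$. $\square$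

*Example.* Let $t_i=2$, $t_j=-1$, $t_k=-2$. Then $Y=b^{-1}a^{-2}$, $Z=b^{-1}a^{-1}$, and $R_1=b^{-1}a^{-1}a=b^{-1}$, $R_2=b^{-1}a^{-2}ab=b^{-1}a^{-1}b$, $R_3=b^{-1}a^{-2}a^2=b^{-1}$, with $\tau_a(R_1)=\tau_b(R_2)=\tau_a(R_3)=0$.

So a system of integer equations is turned into a finite *system* of group equations with constraints. **GpEqn** allows only one equation.

## 7. Folding a system into one equation, and the end of Theorem B

**Lemma 3 (conjunction; Mal'cev).** For $u,v\in F$:
$$u=v=1\iff u^2\,a\,u^2a^{-1}=(v\,b\,v\,b^{-1})^2.$$

*Proof.* If $u=v=1$, both sides are $1$. Conversely assume the equation, that is,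
$$u^2\,(aua^{-1})^2=(vbvb^{-1})^2.\tag{9}$$

**Step 1: if $u\ne1$, then $u$ is a power of $a$.** *We extract what the left side alone allows.* By the Lyndon–Schützenberger theorem applied to (9), $u$ and $aua^{-1}$ commute. Let $C=C_F(u)=\langle r\rangle$. Then $aua^{-1}\in C\setminus\{1\}$, so $C_F(aua^{-1})=C$ by (3). On the other hand $C_F(aua^{-1})=aC_F(u)a^{-1}=aCa^{-1}$. Hence $aCa^{-1}=C$, and conjugation by $a$ sends the generator $r$ to a generator: $ara^{-1}=r^{\pm1}$. In either case $a^2$ commutes with $r$. By (6) and (3), $C_F(a^2)=\langle a\rangle$. So $r\in\langle a\rangle$ and $u=a^k$ with $k\ne0$.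

**Step 2: this is impossible.** *Now the right side gives the contradiction.* With $u=a^k$, (9) reads $(a^{2k})^2=(vbvb^{-1})^2$. By (4), $a^{2k}=vbvb^{-1}$. Multiplying on the right by $b^2$,
$$(a^k)^2\,b^2=vbvb=(vb)^2.$$
By the Lyndon–Schützenberger theorem $a^k$ and $b$ commute. Then $a^k\in C_F(b)=\langle b\rangle$ by (6), so $k=0$, a contradiction. Hence $u=1$.

**Step 3: $v=1$.** *It remains to treat the right side.* Now $(vbvb^{-1})^2=1$, so $vbvb^{-1}=1$ since $F$ is torsion-free. Multiplying on the right by $b^2$ gives $(vb)^2=b^2$, so $vb=b$ by (4), and $v=1$. $\square$

Write every equation $U=V$ of a finite system as $UV^{-1}=1$. By the lemma, two equations $u=1$, $v=1$ are equivalent, under every assignment, to the single equation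
$$u^2\,a\,u^2a^{-1}\,(v\,b\,v\,b^{-1})^{-2}=1$$
in the same variables. By induction, every finite system is effectively equivalent, in the same variables, to a single equation.

**Proof of Theorem B.** *We assemble the reduction.* Given a system over $t_1,\dots,t_M$ as in Section 6, form the system over $F$ consisting of $A_ia=aA_i$ for every $i$, the equations $A_i=a$ and $A_iA_j=A_k$ for the linear equations, and a copy of (7) and (8) with fresh $Y,Z,R_1,R_2,R_3$ for every equation $t_it_j=t_k$. All variables other than the $R$'s have constraint set $F$.

In any solution $A_i=a^{t_i}$ with unique $t_i\in\mathbb Z$; the linear equations hold for the $A_i$ iff they hold for the $t_i$; and $t_it_j=t_k$ holds for every gadget, by Lemma 2. So we get an integer solution. Conversely, an integer solution gives a group solution by putting $A_i=a^{t_i}$ and choosing the gadget variables by Lemma 2. Folding the system by Lemma 3 gives one equation.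

The constraint sets are in $\mathbf{DCF}^\forall$, with explicit automata: $\pi^{-1}(F)=\Sigma^*$ is regular, $\pi^{-1}(\ker\tau_a)$ is accepted by $\mathcal A_a$ of Section 2, and $\pi^{-1}(\ker\tau_b)$ by the same automaton with $b$ in place of $a$. The reduction is computable. Hence **GpEqn** with $\mathbf{DCF}^\forall$ constraints is undecidable, even if every $S_Y$ is one of $F$, $\ker\tau_a$, $\ker\tau_b$. $\blacksquare$

Together with Theorem A this settles the problem: over $F(X)$ with $n\ge2$, **GpEqn** with $\mathbf{VPL}^\forall$ constraints is decidable and **GpEqn** with $\mathbf{DCF}^\forall$ constraints is not. The implication fails.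

## 8. One subgroup for both zero tests: Theorem C

Can a single constraint set do the work of both $\ker\tau_a$ and $\ker\tau_b$? One would like to use the set $\ker\tau_a$ only, and to test $\tau_b(g)=0$ by applying $\ker\tau_a$ to some word built from $g$ and constants, such as $bgb^{-1}$. This does not help: a homomorphism $F\to\mathbb Z$ is unchanged by conjugation, so $\tau_a(bgb^{-1})=\tau_a(g)$. The way out is to use a homomorphism that is defined only on a subgroup of index $2$. Conjugation by an element outside that subgroup can turn it into a different homomorphism.

**Step 1: the function $f$.** *We define a count that sees only half of the letters $a^{\pm1}$.* For $w=s_1\cdots s_l\in\Sigma^*$ let $f(w)$ be the sum of the exponents $\pm1$ over those $i$ with $s_i=a^{\pm1}$ and $\tau_b(s_1\cdots s_{i-1})$ even. For example $f(abab^{-1}a)=2$: the middle $a$ stands after one $b$ and is ignored.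

Consider inserting or deleting a factor $xx^{-1}$ with $x\in\Sigma$. It does not change the parity of $\tau_b$ of the prefix in front of any other letter. It contributes $0$ itself: if $x=a^{\pm1}$, both letters of the factor stand at the same parity and their exponents cancel, and otherwise the factor contains no $a^{\pm1}$. So $f$ is well defined on $F$.

Let $E=\{g\in F:\tau_b(g)\text{ even}\}$, a normal subgroup of index $2$. If $g\in E$, then prefixing a word for $g$ does not change parities in the word that follows, so $f(gh)=f(g)+f(h)$. In particular $f$ is a homomorphism $E\to\mathbb Z$. (It is not one on $F$: $f(ba)=0$ while $f(b)+f(a)=1$.) Put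
$$S_0=\{g\in E:f(g)=0\},$$
the kernel of $f|_E$, a subgroup of $F$.

**Step 2: $S_0$ has a one-counter automaton.** *This is the first claim of Theorem C.* Take $\mathcal A_a$ from Section 2 and add one bit storing the parity of $\tau_b$ of the prefix read; $b$ and $b^{-1}$ flip it. While the bit is odd, the letters $a^{\pm1}$ are ignored; while it is even, they are treated as in $\mathcal A_a$. Accept in state $z$ with even bit. The counter part then tracks $f$, so the accepted language is $\pi^{-1}(S_0)$. The automaton is a real-time deterministic one-counter automaton.

**Step 3: a second homomorphism from the same set.** *This replaces the pair $\tau_a,\tau_b$.* Let $d=bab^{-1}$ and $D=\langle a,d\rangle\le E$. As $E$ is normal, $f'(g):=f(bgb^{-1})$ is also a homomorphism $E\to\mathbb Z$. Reading off the words $a$, $bab^{-1}$ and $b^2ab^{-2}$,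
$$f(a)=1,\quad f(d)=0,\quad f'(a)=f(bab^{-1})=0,\quad f'(d)=f(b^2ab^{-2})=1.\tag{10}$$
So on $D$ the maps $f$ and $f'$ play the roles that $\tau_a$ and $\tau_b$ played for $a$ and $b$. And for $g\in E$, the condition $f'(g)=0$ is the constraint $bgb^{-1}\in S_0$.

**Step 4: centralizers of $a^td$ in $F$.** *The gadget's equations are solved in all of $F$, so we need the centralizer in $F$, not in $D$.* We claim that for every $t\in\mathbb Z$ the element $a^td$ is not a proper power in $F$. For $t=0$ it is conjugate to $a$, which is not a proper power by (6). Let $t\ne0$. The word $a^tbab^{-1}$ is reduced and cyclically reduced, and contains the letter $b$ exactly once (the letter $b^{-1}$ is a different letter). Suppose it equals $\rho^k$; replacing $\rho$ by $\rho^{-1}$ if necessary, and noting that $k\neq0$, suppose $k\ge2$. Write the reduced word of $\rho$ as $g\rho_0g^{-1}$ without cancellation, with $\rho_0$ cyclically reduced. Then the reduced word of $\rho^k$ is $g\rho_0^kg^{-1}$. It is cyclically reduced, so $g$ is empty, and the word $a^tbab^{-1}$ is the $k$-fold concatenation of $\rho_0$. So its number of letters $b$ is divisible by $k$. But this number is $1$, a contradiction. By (5),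
$$C_F(a^td)=\langle a^td\rangle\le D\qquad(t\in\mathbb Z).\tag{11}$$

**Step 5: the new gadget.** *We redo Lemma 2 with constraint sets $S_0$ and $F$ only.* For $t_it_j=t_k$ use the equations
$$Y(A_id)=(A_id)Y,\quad Z(ad)=(ad)Z,\quad R_1=ZA_j^{-1},\quad R_2=b\,YZ^{-1}b^{-1},\quad R_3=YA_k^{-1},$$
with $d$ written out as $bab^{-1}$, and the constraints $R_1,R_2,R_3\in S_0$. Let $A_i=a^{t_i}$, $A_j=a^{t_j}$, $A_k=a^{t_k}$. By (11) the first two equations say exactly that $Y=(a^{t_i}d)^m$ and $Z=(ad)^r$ with $m,r\in\mathbb Z$. All of $ZA_j^{-1}$, $YZ^{-1}$, $YA_k^{-1}$ lie in $D\le E$, so $R_1,R_2,R_3\in E$, since $E$ is normal. Hence $R_l\in S_0$ iff $f(R_l)=0$, and by (10)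
$$f(R_1)=r-t_j,\qquad f(R_2)=f'(YZ^{-1})=m-r,\qquad f(R_3)=m\,t_i-t_k.$$
So the constraints hold iff $r=m=t_j$ and $t_k=t_it_j$. Conversely, if $t_k=t_it_j$, then $Y=(a^{t_i}d)^{t_j}$, $Z=(ad)^{t_j}$ satisfy everything.

The variables $A_i$ and the linear equations are treated as in Section 7, and Lemma 3 folds the system into one equation. Hence **GpEqn** with every $S_Y\in\{S_0,F\}$ is undecidable.

**Step 6: a fixed family of equations.** *We make everything but one exponent constant.* By the Davis–Putnam–Robinson–Matiyasevich theorem there is a fixed polynomial $p(e,t_1,\dots,t_m)$ over $\mathbb Z$ such that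
$$\{e\in\mathbb N:\ \exists\,t\in\mathbb Z^m\ \ p(e,t)=0\}$$
is not recursive. Split the equation $p=0$ into a system as in Section 6, with a variable for $e$ among the $t_i$, and apply the reduction to this one system, substituting the constant $a^e$ for the variable that represents $e$. Its equation with $a$ becomes trivially true. Folding is done by one formula that does not depend on $e$. We obtain equations
$$W(a^e,Y_1,\dots,Y_N)=1,\qquad e\in\mathbb N,$$
with $W$, $N$ and the constraints in $\{S_0,F\}$ fixed. The equation for $e$ has a solution satisfying the constraints iff $e$ lies in the set above. So this family is undecidable.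

**Step 7: the classification by rank.** *We combine the ranks.* For $n=1$, Proposition 1 gives decidability with $\mathbf{CF}^\forall$ constraints. A DPDA and a VPA are in particular pushdown automata, so decidability with $\mathbf{DCF}^\forall$ and with $\mathbf{VPL}^\forall$ constraints follows for $n=1$. For $n\ge2$, **GpEqn** is undecidable with $\mathbf{DCF}^\forall$ constraints by Theorem B, hence also with $\mathbf{CF}^\forall$ constraints, as $\mathbf{DCF}^\forall\subseteq\mathbf{CF}^\forall$ and a DPDA is a pushdown automaton; with $\mathbf{VPL}^\forall$ constraints it is decidable by Theorem A. $\blacksquare$
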